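# Complex structures moved by the Reeb flow, tightness, and the Euler class

Throughout, $M$ is a closed, connected, oriented 3-manifold, and all objects are smooth.

## 1. A guess: if the Reeb flow preserves $J$ nowhere, the contact structure is universally tight

A contact form on $M$ has a Reeb flow, and this flow preserves the contact planes. Put a complex structure $J$ on the planes and ask how the flow moves it. Suppose that $J$ is moved at nonzero speed at every point of $M$. This looks like a strong and rather rigid condition, and one would first guess that it rules out the flexible (overtwisted) contact structures, even after passing to covers. The guess is stated as a conjecture in the source of the problem, Surena Hozoori, "Dynamics and Topology of Conformally Anosov Contact 3-Manifolds", arXiv:1908.07990 (2019). Here are the terms.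

**Definition (contact form, Reeb field).** A contact form is a 1-form $\alpha$ with $\alpha\wedge d\alpha\ne0$ everywhere; $\xi=\ker\alpha$ is the contact structure. The Reeb field $X=X_\alpha$ is the unique vector field with $\alpha(X)=1$ and $\iota_Xd\alpha=0$. We orient $\xi$ by $d\alpha|_\xi$.

**Definition (the endomorphism $\mathcal L_XJ$).** Since $\mathcal L_X\alpha=d(\alpha(X))+\iota_Xd\alpha=0$, for a section $W$ of $\xi$ we get $\alpha([X,W])=X(\alpha(W))-(\mathcal L_X\alpha)(W)=0$, so $[X,W]$ is again a section of $\xi$. For an endomorphism $A$ of $\xi$ put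
$$(\mathcal L_XA)W=[X,AW]-A[X,W].$$
This is linear over functions in $W$, hence an endomorphism of $\xi$. Moreover $\mathcal L_X(AB)=(\mathcal L_XA)B+A\,\mathcal L_XB$, $\mathcal L_X(gA)=(Xg)A+g\,\mathcal L_XA$ for functions $g$, and $\mathcal L_X\mathrm{id}=0$. A complex structure on $\xi$ is an endomorphism $J$ with $J^2=-\mathrm{id}$.

**Definition (overtwisted, tight, universally tight).** An overtwisted disk is an embedded closed disk $\Delta\subset M$ with $T_p\Delta=\xi_p$ for all $p\in\partial\Delta$. The structure $\xi$ is overtwisted if it contains one and tight otherwise; it is universally tight if its pullback to the universal cover of $M$ is tight.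

We use Bennequin's theorem: the standard contact structure $\ker(dz+x\,dy)$ on $\mathbb R^3$ is tight.

**Conjecture.** Let $(M^3,\xi)$ be a closed contact manifold admitting a contact form $\alpha$ and a complex structure $J$ on $\xi$ with $\mathcal L_{X_\alpha}J\ne0$ everywhere. Then $(M,\xi)$ is universally tight.

**Test 1: the 3-torus.** On $T^3=(\mathbb R/2\pi\mathbb Z)^3$ take $\alpha_n=\cos(nz)\,dx+\sin(nz)\,dy$, $n\ge1$. The Reeb field is $X=\cos(nz)\,\partial_x+\sin(nz)\,\partial_y$, and $\xi$ is spanned by $\partial_z$ and $Y=-\sin(nz)\,\partial_x+\cos(nz)\,\partial_y$. Then $[X,\partial_z]=-nY$ and $[X,Y]=0$. With $J\partial_z=Y$, $JY=-\partial_z$ we find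
$$(\mathcal L_XJ)\partial_z=[X,Y]-J(-nY)=-n\,\partial_z,\qquad (\mathcal L_XJ)Y=-[X,\partial_z]-J[X,Y]=nY,$$
which is nowhere zero. Is $\xi$ universally tight? On $\mathbb R^3$ put $p=x\cos nz+y\sin nz$ and $q=x\sin nz-y\cos nz$. Then $(x,y,z)\mapsto(p,q,z)$ is a diffeomorphism and $\alpha_n=dp+nq\,dz$, which is the standard structure after rescaling $q$. So the universal cover is tight, and the guess passes.

**Test 2: the standard 3-sphere.** On the unit quaternions take the negatives $X,Y,Z$ of the left-invariant fields $q\mapsto qi,qj,qk$. Their brackets are $[X,Y]=-2Z$, $[X,Z]=2Y$, $[Y,Z]=-2X$. Let $\alpha(X)=1$, $\alpha(Y)=\alpha(Z)=0$. Then $d\alpha(Y,Z)=-\alpha([Y,Z])=2$ and $\iota_Xd\alpha=0$, so $\alpha$ is a contact form with Reeb field $X$. Its kernel is the orthogonal complement of a Hopf fibration, the standard structure. For a constant $a>0$ let $J_aY=aZ$, $J_aZ=-\frac1aY$. Then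
$$(\mathcal L_XJ_a)Y=[X,aZ]-J_a(-2Z)=2aY+2J_aZ=2\big(a-\tfrac1a\big)Y,\qquad(\mathcal L_XJ_a)Z=-\tfrac1a[X,Y]-2J_aY=2\big(\tfrac1a-a\big)Z .$$
For $a=1$ this is zero everywhere, and for each $a\ne1$ it is nowhere zero. The standard structure on $S^3$ is tight, because the complement of a point is the standard $\mathbb R^3$ and an overtwisted disk misses some point. The guess passes again.

## 2. An overtwisted sphere, and why torus-invariant $J$ fail on two circles

Now we attack the guess with an overtwisted structure. On $S^3\subset\mathbb C^2$ write $z_1=\cos\rho\,e^{i\varphi_1}$, $z_2=\sin\rho\,e^{i\varphi_2}$ with $\rho\in[0,\pi/2]$, and put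
$$u=\tfrac{5\pi}2\sin^2\rho,\qquad \alpha=\cos u\,d\varphi_1+\sin u\,d\varphi_2. \tag{1}$$

**Smoothness.** Near $z_2=0$ the form $d\varphi_1$ is smooth, and $\sin u=\sin(\frac{5\pi}2|z_2|^2)$ is $|z_2|^2$ times a smooth function, while $|z_2|^2d\varphi_2$ is smooth. Near $z_1=0$ we have $u=\frac{5\pi}2-\frac{5\pi}2|z_1|^2$, so $\cos u=\sin(\frac{5\pi}2|z_1|^2)$ and $\sin u=\cos(\frac{5\pi}2|z_1|^2)$. The same argument applies with the indices exchanged.

**Contact.** Let $u'=du/d\rho=5\pi\sin\rho\cos\rho$. Then $d\alpha=u'd\rho\wedge(-\sin u\,d\varphi_1+\cos u\,d\varphi_2)$ and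
$$\alpha\wedge d\alpha=u'\cos^2u\;d\varphi_1\wedge d\rho\wedge d\varphi_2-u'\sin^2u\;d\varphi_2\wedge d\rho\wedge d\varphi_1=-5\pi\sin\rho\cos\rho\;d\rho\wedge d\varphi_1\wedge d\varphi_2 .$$
Since $\sin\rho\cos\rho\,d\rho\wedge d\varphi_1\wedge d\varphi_2$ is, up to sign, the volume form of $S^3$, the form $\alpha\wedge d\alpha$ is a nonzero constant times the volume form where $z_1z_2\ne0$, hence everywhere by continuity.

**Overtwisted.** Let $\sin^2\rho_0=\frac25$, so $u(\rho_0)=\pi$. The set $\Delta=\{\varphi_1=0,\ \rho\le\rho_0\}$ is the graph $z_1=\sqrt{1-|z_2|^2}$ over a closed disk in the $z_2$-plane, hence an embedded disk with polar coordinates $(\rho,\varphi_2)$. On it $\alpha|_\Delta=\sin u\,d\varphi_2$, and along $\partial\Delta$ we have $\sin u=0$. So $T\Delta=\xi$ along $\partial\Delta$, and $\Delta$ is an overtwisted disk.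

Does $\alpha$ admit a $J$ with $\mathcal L_XJ\ne0$ everywhere? Write $V_1=\partial_{\varphi_1}$, $V_2=\partial_{\varphi_2}$. The Reeb field is $X=\cos u\,V_1+\sin u\,V_2$. The sensible first try is to use the symmetry and look for $J$ invariant under the torus $T^2$ that rotates $\varphi_1,\varphi_2$. Where $z_1z_2\ne0$ this goes as in Test 1. With $Y=-\sin u\,V_1+\cos u\,V_2$ we have $[X,\partial_\rho]=-u'Y$ and $[X,Y]=0$, so for $J\partial_\rho=\lambda(\rho)Y$, $\lambda>0$,
$$(\mathcal L_XJ)\partial_\rho=[X,\lambda Y]+u'JY=-\tfrac{u'}{\lambda}\,\partial_\rho\ne0 .$$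

The trouble is on the two circles $z_2=0$ and $z_1=0$: **every** $T^2$-invariant $J$ has $\mathcal L_XJ=0$ there. Indeed, put $p=\cos u$ and $q=\sin u$. For a section $W$ of $\xi$,
$$[X,W]=p[V_1,W]+q[V_2,W]-(Wp)V_1-(Wq)V_2 .$$
On $z_2=0$ we have $p=1$, $q=0$, and $dp=dq=0$ because $u=\frac{5\pi}2|z_2|^2$ has zero differential there. So $[X,W]=[V_1,W]$ on this circle, and $(\mathcal L_XJ)W=(\mathcal L_{V_1}J)W=0$ by invariance. On $z_1=0$ we have $p=0$, $q=1$, $dp=dq=0$, and likewise $\mathcal L_XJ=\mathcal L_{V_2}J=0$.

One might take this as support for the guess. But look at what happens on $z_2=0$ when we drop the symmetry. Near this circle let $W_1,W_2$ be the projections to $\xi$ along $X$ of $\partial_{x_2},\partial_{y_2}$, where $z_2=x_2+iy_2$ and we use the coordinates $(\varphi_1,x_2,y_2)$. They are $V_1$-invariant, so along the circle $[X,W_i]=[V_1,W_i]=0$. In this frame $J$ is a matrix $J(\varphi_1)$ along the circle, and $\mathcal L_XJ$ is the matrix $dJ/d\varphi_1$. So the condition there says only that $\varphi_1\mapsto J(\varphi_1)$ is a closed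 curve with nonvanishing velocity in the surface of complex structures on a plane. A small figure eight would do. So the circles are no obstruction by themselves, and we must find out what the true obstruction is.

## 3. The line bundle $E^-_J$, the obstruction $2e(\xi)$, and the theorems

**Definition ($E^-_J$).** For a complex structure $J$ on $\xi$ let $E_J^-=\{A\in\operatorname{End}\xi:\ AJ=-JA\}$, the bundle of $J$-antilinear endomorphisms. It is a complex line bundle, with $i$ acting by $A\mapsto JA$.

For example, on $\mathbb R^2=\mathbb C$ with the standard $J$, the antilinear maps are $z\mapsto w\bar z$ with $w=p+iq$, that is, the matrices $\begin{pmatrix}p&q\\ q&-p\end{pmatrix}$. In Tests 1 and 2 the endomorphism $\mathcal L_XJ$ was antilinear: in each case it was diagonal with opposite entries in a frame whose two lines are exchanged by $J$.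

Textbook facts: complex line bundles $L$ on $M$ are classified by $c_1(L)\in H^2(M;\mathbb Z)$; $L$ has a nowhere zero section if and only if $c_1(L)=0$; $c_1(L\otimes L')=c_1(L)+c_1(L')$; and $c_1(L)$ is the Euler class of $L$ as an oriented plane bundle. Let $e(\xi)$ be the Euler class of $\xi$.

Choose a $J$-Hermitian metric on $\xi$, linear in the first slot. Sending $v\otimes w$ to the map $z\mapsto\langle v,z\rangle w$ is complex linear, and the image is antilinear in $z$ because $\langle v,Jz\rangle=-i\langle v,z\rangle$. This gives $\xi\otimes\xi\cong E^-_J$, hence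
$$c_1(E_J^-)=2c_1(\xi,J)=\pm2e(\xi), \tag{2}$$
with sign $+$ if $J$ induces the given orientation of $\xi$ and $-$ otherwise.

Now let $J$ be any complex structure. Applying $\mathcal L_X$ to $J^2=-\mathrm{id}$ gives $(\mathcal L_XJ)J+J\,\mathcal L_XJ=0$, so $\mathcal L_XJ$ is a section of $E^-_J$. If it is nowhere zero, then (2) gives $2e(\xi)=0$. So there is a topological obstruction. The guess is wrong because this is the only one.

**Theorem 1.** Let $\alpha$ be any contact form on a closed connected oriented 3-manifold $M$, $\xi=\ker\alpha$. The following are equivalent: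

1. there is a complex structure $J$ on $\xi$ with $\mathcal L_XJ\ne0$ everywhere;
2. $2e(\xi)=0\in H^2(M;\mathbb Z)$.

Moreover, assume 2. Let $J_0$ be any complex structure on $\xi$ inducing the orientation of $d\alpha$, let $F_0$ be any nowhere zero section of $E^-_{J_0}$, and let $C>0$. Then $J$ in 1 can be chosen arbitrarily $C^0$-close to $J_0$, with $|\mathcal L_XJ|\ge C$ everywhere (operator norm for a fixed $J_0$-Hermitian metric), and with $(J,\mathcal L_XJ)$ homotopic to $(J_0,F_0)$ through pairs $(J_\tau,F_\tau)$, $F_\tau$ a nowhere zero section of $E^-_{J_\tau}$.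

**Theorem 2.** The form $\alpha$ of (1) is a contact form on $S^3$, $\xi=\ker\alpha$ is overtwisted (so not universally tight), and there is $J$ on $\xi$ with $\mathcal L_{X_\alpha}J\ne0$ everywhere. Hence the conjecture is false.

**Theorem 3.** (a) Every closed oriented $M$ carries an overtwisted $\xi$ such that every contact form $\alpha$ for $\xi$ admits $J$ with $\mathcal L_{X_\alpha}J\ne0$ everywhere. More precisely, such a $\xi$ exists in every homotopy class of cooriented plane fields with $2e=0$. (b) Conversely, there are universally tight $\xi$ for which no $\alpha$, $J$ as in the conjecture exist.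

So the hypothesis of the conjecture is purely homotopy-theoretic. It neither implies nor is implied by universal tightness, and by Theorem 3(a) the conjecture fails on every closed oriented 3-manifold. The implication from 1 to 2 has just been proved. Sections 4 to 7 prove that 2 implies 1, together with the addendum.

## 4. A disc of complex structures, and $\mathcal L_XJ_s$ as a first-order operator

This section turns the condition on $J$ into a scalar problem: find $s:M\to\mathbb C$ with $|s|<1$ such that a certain expression $Xs+\Psi(\cdot,s)$ has no zero.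

Assume $2e(\xi)=0$. Fix $J_0$ inducing the orientation of $d\alpha$ and a $J_0$-Hermitian metric, write $E^-=E^-_{J_0}$, and let $|\cdot|$ be the operator norm.

**Algebra in $E^-$.** In a local unitary frame an element $A\in E^-$ is $z\mapsto w\bar z$, and $|A|=|w|$. So $A^2z=w\overline{w\bar z}=|w|^2z$, that is, $A^2=|A|^2\,\mathrm{id}$. A product of two elements of $E^-$ commutes with $J_0$, so it is $J_0$-linear.

**Frame.** By (2), $c_1(E^-)=0$, so $E^-$ has a nowhere zero section. Dividing by its norm, we get a section $e$ with $e^2=\mathrm{id}$, $|e|=1$. The sections of $E^-$ are exactly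
$$s\cdot e:=(s_1+s_2J_0)e,\qquad s=s_1+is_2:M\to\mathbb C,$$
and $|s\cdot e|=|s|$.

**The family.** For $|s|<1$ put $S=s\cdot e$ and $P=1+S$. Since $S^2=|s|^2$, we have $(1+S)(1-S)=1-|s|^2$, so
$$P^{-1}=\frac{1-S}{1-|s|^2},\qquad J_s:=PJ_0P^{-1}.$$
$J_s$ is a complex structure on $\xi$. In Test 2, with $J_0=J_1$, $eY=Y$, $eZ=-Z$ and $s$ a real constant, $J_sY=P J_0\frac{Y}{1+s}=\frac{1-s}{1+s}Z$. So $J_s=J_a$ with $a=\frac{1-s}{1+s}$.

**Lemma 4.** There is a smooth $\Psi:M\times D\to\mathbb C$, $D$ the open unit disc, such that for every smooth $s:M\to D$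
$$\mathcal L_XJ_s=-\frac{2}{1-|s|^2}\;P\,J_0\big[h\cdot e\big]P^{-1},\qquad h=Xs+\Psi(\cdot,s). \tag{3}$$
In particular $\mathcal L_XJ_s\ne0$ exactly where $h\ne0$.

**Step 1: differentiate the conjugation.** From $\mathcal L_X(P^{-1})=-P^{-1}(\mathcal L_XP)P^{-1}$ and $\mathcal L_XP=\mathcal L_XS$,
$$\mathcal L_XJ_s=(\mathcal L_XS)J_0P^{-1}+P(\mathcal L_XJ_0)P^{-1}-PJ_0P^{-1}(\mathcal L_XS)P^{-1}=PQP^{-1},$$
$$Q=[P^{-1}\mathcal L_XS,\,J_0]+\mathcal L_XJ_0 .$$

**Step 2: a commutator with $J_0$ sees only the antilinear part.** For $A\in\operatorname{End}\xi$ put $A^-=\frac12(A+J_0AJ_0)$. Then $J_0A^-=\frac12(J_0A-AJ_0)=-A^-J_0$, so $A^-\in E^-$. Also $-2J_0A^-=AJ_0-J_0A=[A,J_0]$. If $A$ is $J_0$-linear then $A^-=0$; if $A\in E^-$ then $A^-=A$. Hence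
$$Q=-2J_0\,(P^{-1}\mathcal L_XS)^-+\mathcal L_XJ_0. \tag{4}$$

**Step 3: isolate the derivative of $s$.** By the derivation rules,
$$\mathcal L_XS=(Xs)\cdot e+T(s),\qquad T(s)=s_2(\mathcal L_XJ_0)e+(s_1+s_2J_0)\mathcal L_Xe,$$
and $T(s)$ contains no derivative of $s$. Now $P^{-1}=(1-S)/(1-|s|^2)$, and $S\,((Xs)\cdot e)$ is a product of two elements of $E^-$, hence $J_0$-linear, so it drops out of the antilinear part:
$$(P^{-1}\mathcal L_XS)^-=\frac1{1-|s|^2}\Big((Xs)\cdot e+\big((1-S)T(s)\big)^-\Big).$$

**Step 4: collect the rest into $\Psi$.** Since $\mathcal L_XJ_0\in E^-$, also $J_0\mathcal L_XJ_0\in E^-$, and we may define $\Psi$ by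
$$\Psi(\cdot,s)\cdot e=\big((1-S)T(s)\big)^-+\tfrac12(1-|s|^2)J_0\,\mathcal L_XJ_0 .$$
At each point this is a polynomial in $s_1,s_2$ with smooth coefficients, so $\Psi$ is smooth. Because $-2J_0\cdot\frac12J_0\mathcal L_XJ_0=\mathcal L_XJ_0$, formula (4) becomes $Q=-\frac2{1-|s|^2}J_0[(Xs+\Psi(\cdot,s))\cdot e]$. With Step 1 this is (3). $\square$

As a check, take Test 2. There $\mathcal L_XJ_0=0$, and $(\mathcal L_Xe)Y=-2Z+2eZ=-4Z$, $(\mathcal L_Xe)Z=-2Y-2eY=-4Y$, so $\mathcal L_Xe=-4J_0e$. Thus $T(s)=(-4is)\cdot e$, $ST(s)$ is $J_0$-linear, and $h=Xs-4is$. For a real constant $s$, (3) gives $\mathcal L_XJ_s=-\frac{8s}{1-s^2}e$. This agrees with $2(a-\frac1a)$ on $Y$ for $a=\frac{1-s}{1+s}$.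

## 5. Why $Xs+\Psi=f_0$ cannot be solved, and closed curves of rotation number zero

By Lemma 4 we want $s$ small with $h=Xs+\Psi(\cdot,s)$ nowhere zero and in a given homotopy class of maps to $\mathbb C^*=\mathbb C\setminus0$, represented by $f_0$. The obvious plan is to solve $h=f_0$. It fails in the simplest model: $N=\mathbb R/2\pi\mathbb Z$, $X=\partial_t$, $\Psi=0$, $f_0=1$. Then $h=s'$ has integral zero, so $h=1$ is impossible.

Solving locally and patching fails too, and one sees exactly where. In a flow box with coordinate $t$ along $X$ (still $\Psi=0$, $f_0=1$) the solution with $s=0$ at $t=0$ is $s=t$. Cut off, it becomes $s=\chi t$, and $h=\chi+t\chi'$. On a box of length $\ell$, $t$ is of size $\ell$ but $\chi'$ is of size $1/\ell$, so the error $t\chi'$ does not become small with $\ell$. In fact $\chi t$ is a real function with compact support along each flow line, so by Rolle its derivative vanishes somewhere.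

Two features of the problem get past this point. We do not need $h=f_0$, only $h\ne0$; and $h$ is complex, so it can go around $0$. In the model, $s(t)=\frac1n(\sin nt+i\sin2nt)$ is a figure eight traversed $n$ times, with $s'=\cos nt+2i\cos2nt$. This never vanishes, since $\cos nt=0$ forces $\cos2nt=-1$. It runs back and forth on the arc $y=4x^2-2$, $|x|\le1$, of a parabola that misses $0$, so $s'$ is homotopic to a constant in $\mathbb C^*$. And $s$ is as small as we like, while $|s'|$ is bounded below independently of $n$.

For the general construction we use a family of loops whose mean we control. Let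
$$j(a)=\frac1{2\pi}\int_0^{2\pi}e^{ia\cos\theta}\,d\theta,\qquad \gamma_a(\theta)=\frac{e^{ia\cos\theta}}{j(a)} .$$
The function $j$ is the Bessel function usually called $J_0$. Replacing $\theta$ by $\theta+\pi$ conjugates the integrand, so $j$ is real; clearly $j(0)=1$ and $j\le1$. Expanding the exponential and using that the mean of $\cos^{2k}\theta$ is $\binom{2k}k4^{-k}$, we get $j(a)=\sum_k(-1)^k\frac{(a/2)^{2k}}{(k!)^2}$. At $a=2\sqrt2$ this is $1-2+1-\frac8{36}+\frac{16}{576}-\cdots$. The terms alternate, and their absolute values decrease from the second one on, so $j(2\sqrt2)\le-\frac8{36}+\frac{16}{576}<0$. Hence $j$ has a smallest positive zero $a_0$. By continuity $j$ maps $[0,a_0)$ into $(0,1]$ and takes every value in $(0,1]$ there.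

For $a\in[0,a_0)$ the loop $\gamma_a$ has mean exactly $1$, lies on the circle of radius $1/j(a)\ge1$ about $0$, and runs back and forth along an arc of it. The path $\gamma_{\tau a}$, $\tau\in[0,1]$, joins it to the constant $1$ inside $\mathbb C^*$, always with mean $1$. As $a\to a_0$ the radius tends to infinity.

Try this in the model, starting from $s=0$, $h=0$, with target $f=1$. Choose $a$ with $j(a)=\frac12$ and set $s(t)=\frac1n\int_0^{nt}(\gamma_a(\theta)-1)\,d\theta$. The integrand has mean zero, so $s$ is $2\pi$-periodic and of size $O(1/n)$. The new $h$ is $\gamma_a(nt)-1$, with $|h|\ge2-1=1$. The old error $h-f=-1$ is still there, but the loop has radius $2$ and beats it. Also $\gamma_a-1$ deforms in $\mathbb C^*$ to $\gamma_a$ (through $\gamma_a-\tau$) and then to $1$. So the class is right.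

A cutoff causes no harm now. We let the amplitude $a$ go to $0$ at the edge of the flow box. Since $s$ itself is $O(1/n)$, derivatives of the cutoff cost only $O(1/n)$. And where $h=f$ already holds, adding $f(\gamma_a-1)$ replaces $h$ by $f\gamma_a$, which is still nonzero for every amplitude.

## 6. The oscillation lemma

**Lemma 5.** Let $N$ be a closed manifold, $X$ a nowhere zero vector field, $\Psi:N\times D\to\mathbb C$ and $f_0:N\to\mathbb C^*$ smooth, $0<\varepsilon<1$, $m=\min|f_0|$. There is a smooth $s:N\to\mathbb C$ with $|s|<\varepsilon$ such that $h=Xs+\Psi(\cdot,s)$ satisfies $|h|\ge m/2$ everywhere and $h:N\to\mathbb C^*$ is homotopic to $f_0$.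

**Step 1: flow boxes and the induction.** This step sets up a finite induction that makes $h$ equal to a good target $f$ on more and more of $N$. Each point has a flow box neighborhood and inside it a compact neighborhood. By compactness there are open sets $U_1,\dots,U_K$ with coordinates in which $X=\partial_t$, $t=t_k:U_k\to\mathbb R$, and compact $B_k\subset U_k$ with $\bigcup B_k=N$. Choose functions $\chi_k,\mu_k:N\to[0,1]$ with compact support in $U_k$, $\mu_k=1$ on $B_k$, and $\chi_k=1$ on $\operatorname{supp}\mu_k$. We construct smooth $s_k:N\to\mathbb C$ and $f_k:N\to\mathbb C^*$ such that, with $h_k=Xs_k+\Psi(\cdot,s_k)$,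

* (i) $|s_k|\le k\varepsilon/(K+1)$;
* (ii) $h_k=f_k$ on $B_1\cup\dots\cup B_k$;
* (iii) $|f_k|\ge(1-\frac k{2K})m$, and $f_k$ is homotopic to $f_0$ in $\mathbb C^*$.

For $k=0$ take $s_0=0$ and the given $f_0$. At $k=K$, (ii) says $h_K=f_K$ on all of $N$, and (i), (iii) say that $s=s_K$ has the properties claimed. So only the passage from $k-1$ to $k$ remains. Write $s,f,h$ for $s_{k-1},f_{k-1},h_{k-1}$ and $\chi,\mu,t,U$ for $\chi_k,\mu_k,t_k,U_k$.

**Step 2: choose the amplitude.** The radius of the loop must beat the present error $h-f$. Let $\sigma=\min_N\frac{|f|}{|f|+|h-f|}\in(0,1]$. Then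
$$\frac{|f|}\sigma-|h-f|\ \ge\ |f|\quad\text{on }N. \tag{5}$$
Choose $a_*\in[0,a_0)$ with $j(a_*)=\sigma$, and put $a(p)=a_*\chi(p)\in[0,a_0)$.

**Step 3: the oscillating correction.** We now add to $s$ a small function whose $X$-derivative is, up to $O(1/n)$, the loop $f(\gamma_a-1)$ run at frequency $n$. Put
$$c(p,\theta)=f(p)\Big(\frac{e^{ia(p)\cos\theta}}{j(a(p))}-1\Big),\qquad \mathcal C(p,\theta)=\int_0^\theta c(p,\theta')\,d\theta'.$$
The function $c$ is smooth on $N\times\mathbb R$, $2\pi$-periodic in $\theta$ with mean zero, and zero for $p\notin\operatorname{supp}\chi$, because $a=0$ there. Hence $\mathcal C$ is smooth, $2\pi$-periodic in $\theta$, zero for $p\notin\operatorname{supp}\chi$, and bounded. The same holds for its derivative $(X\mathcal C)(p,\theta)$ along $X$ in the variable $p$ with $\theta$ fixed. For $n\in\mathbb N$ let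
$$w(p)=\tfrac1n\,\mathcal C(p,nt(p))\ \text{ on }U,\qquad w=0\ \text{ elsewhere}.$$
Since $\operatorname{supp}\chi$ is a compact subset of $U$, $w$ is smooth. Put $s_k=s+w$. As $|w|\le\frac1n\sup|\mathcal C|$, (i) holds for $n$ large.

**Step 4: the new $h$.** This step computes $h_k$ up to a small error. Since $Xt=1$, $Xw=c(p,nt)+\frac1n(X\mathcal C)(p,nt)$, so
$$h_k=h+c(p,nt)+E_n,\qquad E_n=\tfrac1n(X\mathcal C)(p,nt)+\Psi(p,s+w)-\Psi(p,s),$$
where $c(p,nt)$ and $\frac1n(X\mathcal C)(p,nt)$ are read as $0$ outside $U$. The support of $E_n$ lies in $\operatorname{supp}\chi$. By (i), $s$ and $s+w$ take values in $\{|z|\le\varepsilon\}$, and $\Psi$ is Lipschitz in the second variable on the compact set $N\times\{|z|\le\varepsilon\}$, so $\sup|E_n|=O(1/n)$.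

**Step 5: the new target, and (ii).** We define $f_k$ so that it equals $h_k$ wherever it must. Let
$$f_k=F+E_n,\qquad F=f\,\frac{e^{ia\cos(nt)}}{j(a)}+\mu\,(h-f),$$
with $f_k=F=f$ outside $\operatorname{supp}\chi$, where $a=\mu=0$. Since $F=f+c(p,nt)+\mu(h-f)$, we get
$$h_k-f_k=(1-\mu)(h-f)\quad\text{on }N.$$
This vanishes on $B_k$, where $\mu=1$, and on $B_1\cup\dots\cup B_{k-1}$, where $h=f$. So (ii) holds.

**Step 6: the lower bound and the homotopy class, (iii).** First, $|F|\ge|f|$. Where $\mu=0$ we have $|F|=|f|/j(a)\ge|f|$. Where $\mu\ne0$ we have $\chi=1$, so $a=a_*$, $j(a)=\sigma$ and $|F|\ge|f|/\sigma-|h-f|\ge|f|$ by (5). The same argument gives the bound with $\mu$ replaced by $\tau\mu$, $\tau\in[0,1]$. Once $\mu$ has been replaced by $0$, it also holds with $a$ replaced by $\tau a$, because $0<j(\tau a)\le1$. Take $n$ so large that $|E_n|\le\frac m{2K}$. Then for all $\tau\in[0,1]$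
$$|F+\tau E_n|\ \ge\ |f|-\tfrac m{2K}\ \ge\ \Big(1-\frac{k-1}{2K}\Big)m-\frac m{2K}=\Big(1-\frac k{2K}\Big)m>0 .$$
With $\tau=1$ this is the bound in (iii). The map $f_k=F+E_n$ deforms to $f$ through maps into $\mathbb C^*$: first let $E_n$ go to $0$, then $\mu$, then $a$. Hence $f_k$ is homotopic to $f=f_{k-1}$, and so to $f_0$. $\square$

## 7. From $2e(\xi)=0$ to $J$ with $|\mathcal L_XJ|\ge C$

We finish Theorem 1. Assume $2e(\xi)=0$, let $J_0$, $F_0$, $C$ be given as in the theorem, and keep $e$, $P$, $J_s$, $\Psi$ from Section 4. (For statement 1 alone, take any $J_0$ inducing the orientation, $F_0=e$ and $C=1$.)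

**Step 1: the target function.** We translate $F_0$ into $f_0$. Write $F_0=-2J_0(f_0\cdot e)$, that is, $f_0\cdot e=\frac12J_0F_0$; then $f_0:M\to\mathbb C^*$ is smooth. Multiplying $F_0$ by a positive constant is a homotopy of pairs $(J_0,\lambda F_0)$ with nowhere zero second entry, so we may assume $m=\min|f_0|\ge4C$.

**Step 2: apply the lemma.** The Reeb field has no zeros, so for any $\varepsilon\in(0,1)$ Lemma 5 gives $s$ with $|s|<\varepsilon$ such that $h=Xs+\Psi(\cdot,s)$ has $|h|\ge m/2$ and is homotopic to $f_0$ in $\mathbb C^*$. By (3), $\mathcal L_XJ_s\ne0$ everywhere. This proves statement 1.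

**Step 3: $J_s$ is close to $J_0$.** We have $J_s-J_0=(PJ_0-J_0P)P^{-1}=[S,J_0]P^{-1}$, where $[S,J_0]=-2J_0S$ has norm $2|s|$ and $\|P^{-1}\|\le\frac{1+|s|}{1-|s|^2}=\frac1{1-|s|}$. So $|J_s-J_0|\le\frac{2\varepsilon}{1-\varepsilon}$, which is as small as we like.

**Step 4: the lower bound.** Put $B=J_0(h\cdot e)$, with $|B|=|h|$. From $B=P^{-1}(PBP^{-1})P$ we get $|PBP^{-1}|\ge|h|/(\|P\|\,\|P^{-1}\|)\ge|h|\frac{1-|s|}{1+|s|}$, so by (3)
$$|\mathcal L_XJ_s|\ \ge\ \frac2{1-|s|^2}\cdot\frac{1-|s|}{1+|s|}\,|h|=\frac{2|h|}{(1+|s|)^2}\ \ge\ \frac{m}{4}\ \ge\ C .$$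

**Step 5: the homotopy.** We connect $(J_s,\mathcal L_XJ_s)$ to $(J_0,F_0)$. For $\tau\in[0,1]$ put $P_\tau=1+\tau S$ and keep $h$ **fixed**:
$$F_\tau=-\frac2{1-\tau^2|s|^2}\,P_\tau J_0(h\cdot e)P_\tau^{-1}.$$
Since $J_0(h\cdot e)$ is a nowhere zero section of $E^-_{J_0}$ and $J_{\tau s}=P_\tau J_0P_\tau^{-1}$, $F_\tau$ is a nowhere zero section of $E^-_{J_{\tau s}}$. (It need not be $\mathcal L_XJ_{\tau s}$, and this is not required.) At $\tau=1$ the pair is $(J_s,\mathcal L_XJ_s)$, and at $\tau=0$ it is $(J_0,-2J_0(h\cdot e))$. A homotopy from $h$ to $f_0$ in $\mathbb C^*$ carries the latter to $(J_0,-2J_0(f_0\cdot e))=(J_0,F_0)$. This proves Theorem 1. $\square$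

## 8. The overtwisted $S^3$ satisfies the hypothesis

We prove Theorem 2. Section 2 showed that $\alpha$ in (1) is a smooth contact form and that $\Delta$ is an overtwisted disk for $\xi=\ker\alpha$. Since $S^3$ is its own universal cover, $\xi$ is not universally tight; it is not even tight. On the other hand $H^2(S^3;\mathbb Z)=0$, so $2e(\xi)=0$, and Theorem 1 gives $J$ with $\mathcal L_{X_\alpha}J\ne0$ everywhere. Hence the conjecture is false. $\square$

By Section 2, such a $J$ is never $T^2$-invariant.

## 9. Overtwisted examples on every $M$, and universally tight $\xi$ with $2e(\xi)\ne0$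

**Proof of Theorem 3(a).** By Eliashberg (*Classification of overtwisted contact structures on 3-manifolds*, Invent. Math. 98 (1989)), every homotopy class of cooriented plane fields on $M$ contains an overtwisted contact structure $\xi$. The Euler class depends only on the homotopy class, and reversing the orientation of $\xi$ only changes its sign. So if the class has $2e=0$, Theorem 1 applies to every contact form for $\xi$. Such classes exist: $M$ is parallelizable (Stiefel), and the plane field spanned by two fields of a global frame is trivial, so it has $e=0$. Finally, $\xi$ is not universally tight: an overtwisted disk is simply connected, so its embedding lifts to the universal cover. The lift is embedded because its projection is, and it is an overtwisted disk for the pulled-back structure.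

**Proof of Theorem 3(b).** Let $\pi:M\to\Sigma$ be the circle bundle of Euler number $\pm3$ over a closed surface of genus $2$ with a hyperbolic metric.

**Step 1: the contact form.** We choose a connection form with curvature proportional to the hyperbolic area form. A connection form $\alpha'$, normalized to be $1$ on the generator $\partial_\theta$ of the circle action (period $2\pi$), has $d\alpha'=\pi^*\omega'$ with $\int_\Sigma\omega'=\pm6\pi\ne0$. Let $\omega$ be the constant multiple of the hyperbolic area form with the same integral. Then $\omega-\omega'=db$ for a 1-form $b$ on $\Sigma$, and $\alpha=\alpha'+\pi^*b$ is a connection form with $d\alpha=\pi^*\omega$. Since $\alpha(\partial_\theta)=1$ and $\omega$ has no zeros, $\alpha\wedge d\alpha\ne0$. Put $\xi=\ker\alpha$.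

**Step 2: the universal cover is the standard $\mathbb R^3$.** This shows that $\xi$ is universally tight. Pull the bundle back to the hyperbolic plane $\mathbb H^2$, the universal cover of $\Sigma$. There it is trivial, and unrolling the fibers gives the universal cover $\mathbb R\times\mathbb H^2$ of $M$. The lifted form $\tilde\alpha$ satisfies $\tilde\alpha(\partial_t)=1$ and is invariant under $\partial_t$, so $\tilde\alpha=dt+\beta$ with $\beta$ a 1-form on $\mathbb H^2$ and $d\beta=\kappa\sinh r\,dr\wedge d\theta$ in polar coordinates, where $\kappa\ne0$ is a constant. Put $R=2\sqrt{|\kappa|}\sinh(r/2)$. This is an odd smooth function of $r$ with positive derivative and unbounded range, so $(r,\theta)\mapsto(R,\theta)$ is a diffeomorphism $\mathbb H^2\to\mathbb R^2$. Moreover $R^2/2=|\kappa|(\cosh r-1)$, so $R\,dR\wedge d\theta=|\kappa|\sinh r\,dr\wedge d\theta$. In the new Cartesian coordinates, after the reflection $y\mapsto-y$ if $\kappa<0$, we have $d\beta=dx\wedge dy$. So $\beta-x\,dy$ is closed on $\mathbb R^2$, hence equal to $dg$ for a function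 $g$, and with $z=t+g$ we get $\tilde\alpha=dz+x\,dy$. By Bennequin's theorem this structure is tight. (The coordinate change may reverse orientation, but containing an overtwisted disk does not depend on orientation.)

**Step 3: $2e(\xi)\ne0$.** The differential of $\pi$ identifies $\xi$ with $\pi^*T\Sigma$. The Euler characteristic of $\Sigma$ is $-2$, so $2e(\xi)=\pm\pi^*(4[\Sigma]^*)$, where $[\Sigma]^*$ generates $H^2(\Sigma;\mathbb Z)=\mathbb Z$. In the Gysin sequence
$$H^0(\Sigma;\mathbb Z)\longrightarrow H^2(\Sigma;\mathbb Z)\xrightarrow{\ \pi^*\ }H^2(M;\mathbb Z)$$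
the first map is the product with the Euler class $\pm3[\Sigma]^*$ of the bundle, so $\ker\pi^*=3\mathbb Z$. Since $3\nmid4$, $2e(\xi)\ne0$. This holds for either orientation of $\xi$, so by Theorem 1 no contact form for $\xi$ admits a $J$ with $\mathcal L_{X_\alpha}J\ne0$ everywhere. $\square$
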